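# Peeling tops off a skew shape: saturated Newton polytopes of $G_{\lambda/\mu}(\mathbf x_n;\mathbf 1;\mathbf 1)$

## 1. Peeling the tops of a skew shape

Take a skew shape, that is, the set of boxes of $\lambda$ that are not in $\mu$, for partitions $\mu\subseteq\lambda$. Boxes are written $(r,c)$ (row, column), with rows numbered downwards. Let $P=\lambda/\mu$ be nonempty. By a *column* of a shape we always mean a nonempty column, and $m(P)$ is the number of columns of $P$. Column $c$ occupies rows $a_c,\dots,b_c$. The box $(a_c,c)$ is the *top* of the column, $(b_c,c)$ is its *bottom*, and $b_c-a_c+1$ is its *height*. Since $a_c=\mu'_c+1$ and $b_c=\lambda'_c$, and conjugate partitions are weakly decreasing, we have $a_c\ge a_{c'}$ and $b_c\ge b_{c'}$ for $c<c'$. Each row is a contiguous run of boxes.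

Two consequences will be used all the time. Let $(r,c),(r,c')\in P$ with $c<c'$.

- **(F1)** If $(r,c')$ is a top, then $(r,c)$ and all boxes between them in row $r$ are tops.
- **(F2)** If $(r,c)$ is a bottom, then $(r,c')$ and all boxes between them in row $r$ are bottoms.

For (F1): if $c\le c''\le c'$, then $(r,c'')\in P$ because rows are contiguous, and $r=a_{c'}\le a_{c''}\le r$. (F2) is the same with $b$: $r\le b_{c''}\le b_c=r$.

Order boxes componentwise: $(r,c)\le(r',c')$ if $r\le r'$ and $c\le c'$. An *order ideal* of $P$ is a subset that contains, with each box, every smaller box of $P$. If $I$ is an order ideal of $P=\lambda/\mu$, then $\mu\cup I$ is the diagram of a partition. So if $V\subseteq U$ are order ideals of $P$, then $U\setminus V$ is again a skew shape, namely $(\mu\cup U)/(\mu\cup V)$. Also, if $A\le B$ are in $P$, then the whole rectangle between them is in $P$: a box $C$ with $A\le C\le B$ is in $\lambda$ because $B$ is, and is not in $\mu$ because $A$ is not.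

**Definition (derived shape).** $P'$ is the shape obtained from $P$ by removing every top that is not the rightmost top in its row.

This is a skew shape, because the removed set is an order ideal. Indeed, let $(r,c)$ be removed and let $(r_1,c_1)\in P$ be $\le(r,c)$. The rectangle between them contains $(r_1,c)$, and $(r,c)$ is the top of column $c$, so $r_1=r$. By (F1) the box $(r,c_1)$ is a top, and it is not the rightmost one of its row, so it is removed too. Moreover $P'$ is nonempty: in any row containing a top, the rightmost top survives.

So we can iterate. Put $P_1=P$, $P_{i+1}=(P_i)'$ and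
$$\nu_i=m(P_i),\qquad f(k)=\nu_1+\dots+\nu_k .$$
Since $P_{i+1}\subseteq P_i$, we have $\nu_1=m(P)\ge\nu_2\ge\cdots\ge1$.

**Example 1.** Let $P=(4,3)/(1)$, with boxes $(1,2),(1,3),(1,4)$ and $(2,1),(2,2),(2,3)$. The tops are $(2,1),(1,2),(1,3),(1,4)$, so $\nu_1=4$. The tops $(1,2),(1,3)$ are not rightmost and go away, so $P_2=\{(1,4),(2,1),(2,2),(2,3)\}$ and $\nu_2=4$. Now the tops in row 2 are $(2,1),(2,2),(2,3)$, and the first two go away, so $P_3=\{(1,4),(2,3)\}$ and $\nu_3=2$. Here each row has one top, so nothing more is removed. The sequence is $\nu=(4,4,2,2,2,\dots)$, and $f(1),f(2),f(3),f(4)=4,8,10,12$.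

**Example 2.** A row of $m$ boxes loses all boxes but the last, and then stays put: $\nu=(m,1,1,\dots)$ and $f(k)=m+k-1$. A single column loses nothing: $\nu=(1,1,\dots)$ and $f(k)=k$. The $2\times2$ square loses $(1,1)$. What remains, $(1,2),(2,1),(2,2)$, has the tops $(1,2)$ and $(2,1)$ in different rows and loses nothing. So $\nu=(2,2,\dots)$ and $f(k)=2k$.

The peeling is made for the following situation. Suppose the boxes carry sets of positive integers that weakly increase along rows and down columns, and suppose the integer $1$ occurs in every column. Then every top contains a $1$, and every top with another top to its right is forced to be exactly $\{1\}$. All the room for the letters $2,3,\dots$ is inside $P'$. We now describe the polynomials in which such fillings occur and the question about them that the numbers $\nu_i$ answer.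

## 2. Fillings, column contents, and the saturation question

**Definition.** A *set-valued reverse plane partition* of shape $\lambda/\mu$ fills each box with a nonempty finite set of positive integers, such that $\max T(A)\le\min T(B)$ whenever $A$ is immediately to the left of $B$ in the same row, or immediately above $B$ in the same column. The set of these is $\mathrm{SVRPP}(\lambda/\mu)$. We say simply *filling*.

Walking through the rectangle between $A$ and $B$, and using $\min T(C)\le\max T(C)$ at each box $C$ on the way, we get
$$A<B\ \Longrightarrow\ \max T(A)\le\min T(B).\tag{1}$$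

**Definition.** Write $S_c(T)$ for the set of integers that occur in column $c$. The *content* is $r(T)=\mathrm{ircont}(T)=(r_1,r_2,\dots)$, where $r_i$ is the number of columns of $T$ in which $i$ appears in at least one box. We put $|r(T)|=\sum_i r_i=\sum_c|S_c(T)|$.

An integer is counted once per column, however many boxes of the column contain it. For instance, on the shape of Example 1,
$$T(1,2)=\{1\},\ T(1,3)=\{1\},\ T(1,4)=\{1,2\},\quad T(2,1)=\{1,2\},\ T(2,2)=\{2\},\ T(2,3)=\{2\}$$
is a filling. Each of the letters $1$, $2$ occurs in all four columns, so the content is $(4,4)$.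

The hybrid Grothendieck polynomial of Guo–Kang–Liu is
$$G_{\lambda/\mu}(\mathbf x;\mathbf t;\mathbf w)=\sum_{T\in\mathrm{SVRPP}(\lambda/\mu)}\mathbf x^{\mathrm{ircont}(T)}\mathbf t^{\mathrm{ceq}(T)}\mathbf w^{\mathrm{ex}(T)},$$
with two further statistics $\mathrm{ceq}$ and $\mathrm{ex}$. We set all $t_i$ and $w_i$ to $1$, so these statistics play no role. Setting also $x_{n+1}=x_{n+2}=\dots=0$ leaves
$$G_{\lambda/\mu}(\mathbf x_n;\mathbf 1;\mathbf 1)=\sum_T\mathbf x^{\mathrm{ircont}(T)}\in\mathbb Z[x_1,\dots,x_n],$$
the sum over fillings with all entries in $[n]=\{1,\dots,n\}$.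

**Definition.** A polynomial $\sum_\alpha c_\alpha\mathbf x^\alpha$ has a *saturated Newton polytope* (SNP) if every lattice point of its Newton polytope $\mathrm{conv}\{\alpha:c_\alpha\ne0\}$ is itself an exponent $\alpha$ with $c_\alpha\neq0$.

For example, $x_1^2+x_1x_2+x_2^2$ has SNP. The polynomial $x_1^2+x_2^2$ does not, because $(1,1)$ is the midpoint of $(2,0)$ and $(0,2)$.

For straight shapes ($\mu=\emptyset$) and every $n\ge1$, Guo, Kang and Liu (Peter L. Guo, Mingyang Kang, Jiaji Liu, "Hybrid Grothendieck polynomials", arXiv:2505.19072 (2025)) are the source of the problem, and it is quoted there as known that $G_\lambda(\mathbf x_n;\mathbf 1;\mathbf 1)$ has SNP. The problem is to prove or disprove that the same holds for every skew shape $\lambda/\mu$ and every $n\ge1$. The statement is true. The straight-shape result will not be used.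

If $\lambda=\mu$ the polynomial is $1$, which has SNP; from now on $P=\lambda/\mu$ is nonempty. All coefficients of our polynomial are nonnegative, so nothing cancels, and its set of exponents is
$$S=S_n(P)=\{r(T):T\in\mathrm{SVRPP}(P),\ \text{entries in }[n]\}\subset\mathbb Z^n_{\ge0}.$$
The question concerns the set $S$ only. Here is the answer, in terms of the peeling numbers.

**Theorem A.** Let $m=m(P)$ and $f(k)=\nu_1+\dots+\nu_k$. Then
$$S_n(P)=\Big\{\alpha\in\mathbb Z^n_{\ge0}:\ \sum_i\alpha_i\ge m,\ \ \sum_{i\in A}\alpha_i\le f(|A|)\ \ \text{for all }\emptyset\ne A\subseteq[n]\Big\}.\tag{2}$$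
Consequently $G_{\lambda/\mu}(\mathbf x_n;\mathbf 1;\mathbf 1)$ has SNP.

The consequence is immediate: the conditions on the right of (2) are linear inequalities satisfied by $S$, hence by $\mathrm{conv}(S)$. So each lattice point of $\mathrm{conv}(S)$ satisfies them, and by (2) lies in $S$.

The description also gives the vertices of the Newton polytope, the homogeneous components, and a classification of the supports. This is Theorem B, in Sections 9 and 10.

## 3. One column, two separated boxes, a square, and a row

*One column.* The content records which letters occur, so it is a nonzero $0/1$ vector. Every nonzero $0/1$ vector occurs: if $L\subseteq[n]$ is the desired set of letters, put $\{\min L\}$ in all boxes but the bottom one, and $L$ in the bottom box. With $f(k)=k$, (2) asks for $|\alpha|\ge1$ and $\sum_{i\in A}\alpha_i\le|A|$, which for nonnegative integers means $\alpha_i\in\{0,1\}$, not all zero. This agrees.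

*Two separated boxes*, $P=(2,1)/(1)=\{(1,2),(2,1)\}$. There are no conditions between the boxes, so contents are the sums of two nonzero $0/1$ vectors. These are exactly the vectors with all $\alpha_i\in\{0,1,2\}$ and $|\alpha|\ge2$. Nothing is peeled, $\nu=(2,2,\dots)$, and (2) says the same.

*The $2\times2$ square* with $n=2$. There are two columns, so $r_1,r_2\le2$ and $r_1+r_2\ge2$. All six such pairs occur. Writing the two rows one after the other, separated by a semicolon: $\{1\}\{1\};\{1\}\{1\}$ gives $(2,0)$, $\{1\}\{2\};\{1\}\{2\}$ gives $(1,1)$, $\{1\}\{1\};\{1\}\{2\}$ gives $(2,1)$, $\{1\}\{2\};\{2\}\{2\}$ gives $(1,2)$, $\{1\}\{1\};\{2\}\{2\}$ gives $(2,2)$, and $\{2\}\{2\};\{2\}\{2\}$ gives $(0,2)$. Again (2) is confirmed, with $f(k)=2k$.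

*A row of three boxes* with $n=2$. A filling reads $\{1\},\dots,\{1\}$, then at most one $\{1,2\}$, then $\{2\},\dots,\{2\}$. Two boxes $\{1,2\}$ are impossible, since $2>1$. The contents are
$$(3,0),(2,1),(1,2),(0,3)\quad\text{and}\quad(3,1),(2,2),(1,3).$$
Here $f(1)=3$ and $f(2)=4$, and (2) lists the same seven points: they are the lattice points of the quadrilateral with vertices $(3,0),(3,1),(1,3),(0,3)$.

## 4. Why changing a single column is not enough

The set on the right of (2) is symmetric in the coordinates. A natural way to fill such a set with contents is to start from extreme ones and move single units: if $\alpha\in S$ and $\alpha_i>\alpha_{i+1}$, show that $\alpha-e_i+e_{i+1}\in S$, where $e_i$ is the $i$th unit vector. The first thing to try is to take a filling $T$ of content $\alpha$, pick a column that contains $i$ but not $i+1$ (there is one), and replace $i$ by $i+1$ in that column.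

This fails already for the row of three boxes with
$$T=\{1\},\ \{1\},\ \{1,2\},\qquad r(T)=(3,1).$$
The columns with $1$ and without $2$ are the first two. Changing the first gives $\{2\},\{1\},\{1,2\}$, which is not a filling. Changing the second gives $\{1\},\{2\},\{1,2\}$, which is not a filling either. But the content $(2,2)$ does occur, as $\{1\},\{1,2\},\{2\}$. To get there, two columns had to change at once.

The point is that a column holding both letters can be an obstacle that must itself be moved. The remedy is to forget how $i$ and $i+1$ are distributed, keep the region $Q$ of boxes that contain at least one of them, and refill $Q$ from scratch. For this we need two facts: the full list of contents of two-letter fillings of an arbitrary skew shape (Section 5), and that the refilling of $Q$ can be done without disturbing the other letters (Section 6).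

## 5. All contents of two-letter fillings

Let $Q$ be a skew shape, possibly empty, with $m$ columns. If $(r,c)$ and $(r,c')$ are boxes of height-1 columns, both are tops and bottoms. By (F1) and (F2) all boxes between them are tops and bottoms too. So the height-1 columns in a given row form an interval of consecutive columns.

**Definition.** The interval of height-1 columns in a given row, if there are any, is a *block*. Put
$$D(Q)=\#\{\text{columns of height}\ge2\}+\#\{\text{blocks}\}.$$

In Example 1, columns 2 and 3 have height 2, and columns 1 and 4 are blocks (in rows 2 and 1), so $D=4$. For a row of $m\ge1$ boxes there is one block and $D=1$. Every block contains a column, so $D(Q)\le m$.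

**Lemma 1.** The contents of fillings of $Q$ with entries in $\{1,2\}$ are exactly the pairs in
$$R(Q)=\{(r_1,r_2):\ 0\le r_1,r_2\le m,\ \ m\le r_1+r_2\le m+D(Q)\}.$$

**Step 1: the content lies in $R(Q)$.** This gives necessity. Clearly $r_i\le m$. Every column contains a letter, so $r_1+r_2=m+\#\{\text{columns containing both letters}\}$. Two columns of one block are single boxes of the same row, so they cannot both be $\{1,2\}$. Hence at most one column per block contains both letters, and altogether at most $D(Q)$ columns do.

**Step 2: a family of fillings.** This gives enough fillings to reach every pair. Number the columns $1,\dots,m$ from left to right; two horizontally adjacent boxes lie in columns with consecutive numbers. Choose $0\le p\le q\le m$, put $W=\{p+1,\dots,q\}$, and for each block $B$ meeting $W$ choose $x_B\in B\cap W$. Fill as follows.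

- Columns $\le p$: all boxes $\{1\}$. Columns $>q$: all boxes $\{2\}$.
- A column in $W$ of height $\ge2$: top $\{1\}$, all other boxes $\{2\}$.
- A column $c\in B\cap W$, $B$ a block: $\{1\}$ if $c<x_B$, $\{1,2\}$ if $c=x_B$, $\{2\}$ if $c>x_B$.

**Step 3: these are fillings.** The column conditions are clear. Let $X$ be immediately to the left of $Y$, in columns $c$ and $c+1$, and suppose the row condition fails. Then $2\in T(X)$ and $1\in T(Y)$. So $c>p$ and $c+1\le q$, hence $c,c+1\in W$.

Suppose column $c$ has height $\ge2$. Since $2\in T(X)$, the box $X$ is not a top. By (F1), $Y$ is not a top, so column $c+1$ has height $\ge2$ and $T(Y)=\{2\}$, a contradiction.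

Suppose column $c$ has height 1. Then $X$ is a bottom, and $Y$ is a bottom by (F2). If column $c+1$ has height $\ge2$, then $Y$ is not a top and $T(Y)=\{2\}$, a contradiction. If column $c+1$ has height 1, then $c$ and $c+1$ lie in one block $B$. From $2\in T(X)$ we get $c\ge x_B$, so $c+1>x_B$ and $T(Y)=\{2\}$, a contradiction.

**Step 4: counting letters.** Let $b(p,q)$ be the number of columns of height $\ge2$ in $W$ plus the number of blocks meeting $W$. The columns containing both letters are the columns of height $\ge2$ in $W$ and the columns $x_B$, so there are exactly $b(p,q)$ of them. The number of columns with only the letter 2 is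
$$(m-q)+\sum_B\#\{c\in B\cap W:c>x_B\}.\tag{3}$$
We have $b(0,m)=D(Q)$ and $b(q,q)=0$. The number $b$ is weakly decreasing in $p$ and weakly increasing in $q$. It changes by at most 1 when $p$ or $q$ changes by 1, because adding one column to $W$ adds one column of height $\ge2$, or a column of a block that may or may not have met $W$ before.

**Step 5: every pair in $R(Q)$ is reached.** Let $(r_1,r_2)\in R(Q)$, and put $e=r_1+r_2-m\in[0,D(Q)]$ and $s=m-r_1\ge0$. It suffices to have exactly $e$ columns with both letters and exactly $s$ columns with only the letter 2: then $m-s=r_1$ columns contain 1, and $e+s=r_2$ columns contain 2. Since $e+s=r_2\le m$, we have $s\le m-e$. As $b(0,\cdot)$ goes from $b(0,0)=0$ to $D(Q)$ in steps of at most 1, there is a minimal $q_0$ with $b(0,q_0)=e$.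

*Case $s\le m-q_0$.* Put $q=m-s\ge q_0$. Then $b(0,q)\ge e$ and $b(q,q)=0$, so some $p$ has $b(p,q)=e$. Take $x_B=\max(B\cap W)$ for every $B$. The sum in (3) is $0$, and the number of columns with only 2 is $m-q=s$.

*Case $m-q_0<s\le m-e$.* Take $p=0$ and $q=q_0$. Of the $q_0$ columns of $W$, exactly $e$ contain both letters. The other $q_0-e$ are block columns different from the $x_B$. For each block, the number $\#\{c\in B\cap W:c>x_B\}$ can be given any value from $0$ to $|B\cap W|-1$, independently of the others. So the sum in (3) takes every value in $[0,q_0-e]$. The value $s-(m-q_0)$ lies in this interval because $m-q_0<s\le m-e$. With it, (3) equals $s$. $\square$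

## 6. Refilling the region of the letters $i$ and $i+1$

**Lemma 2.** Let $T$ be a filling of $P$, $i\ge1$, and $Q=\{b\in P:T(b)\cap\{i,i+1\}\ne\emptyset\}$. Then $Q$ is a skew shape, $m(Q)$ is the number of columns of $T$ containing $i$ or $i+1$, and $(r_i(T),r_{i+1}(T))\in R(Q)$. For every $(\rho,\sigma)\in R(Q)$ there is a filling $T'$ of $P$ with $r_i(T')=\rho$, $r_{i+1}(T')=\sigma$, and $r_j(T')=r_j(T)$ for $j\ne i,i+1$. Moreover $T'$ has entries in $[k]$ whenever $T$ does and $k\ge i+1$.

**Step 1: $Q$ is a skew shape.** This makes Lemma 1 applicable to $Q$. The sets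
$$U=\{b:\min T(b)\le i+1\},\qquad V=\{b:\max T(b)<i\}\subseteq U$$
are order ideals by (1). The difference $U\setminus V$ contains $Q$, because a box meeting $\{i,i+1\}$ has $\min\le i+1$ and $\max\ge i$. But it may also contain boxes that skip over $i$ and $i+1$. Let $E$ be the set of these: the $b\in U\setminus V$ with $T(b)\cap\{i,i+1\}=\emptyset$. For $b\in E$ we have $\min T(b)<i$ and $\max T(b)>i+1$. By (1), every box $<b$ has maximum $\le\min T(b)<i$ and so lies in $V$. Hence $V\cup E$ is an order ideal, contained in $U$, and $Q=U\setminus(V\cup E)$ is a skew shape. The statement on $m(Q)$ is clear from the definition of $Q$.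

**Step 2: refilling keeps the conditions.** Let $F$ be any filling of $Q$ with entries in $\{i,i+1\}$. Put $T'(b)=(T(b)\setminus\{i,i+1\})\cup F(b)$ for $b\in Q$ and $T'(b)=T(b)$ elsewhere. Let $A$ be immediately to the left of or above $B$.

*Both in $Q$.* We have $\max T(A)\ge i$, $\min T(B)\le i+1$ and $\max T(A)\le\min T(B)$. So $T(A)$ has no element $>i+1$ and $T(B)$ has no element $<i$. Hence
$$\max T'(A)=\max F(A)\le\min F(B)=\min T'(B).$$

*$A\in Q$, $B\notin Q$.* If $\max T(A)>i+1$, then $\max T'(A)=\max T(A)\le\min T(B)=\min T'(B)$. Otherwise $\max T(A)\in\{i,i+1\}$. Then $\min T(B)\ge i$, and $B\notin Q$ gives $\min T(B)\ge i+2>\max T'(A)$.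

*$A\notin Q$, $B\in Q$.* If $\min T(B)<i$, then $\min T'(B)=\min T(B)\ge\max T(A)=\max T'(A)$. Otherwise $\min T(B)\in\{i,i+1\}$. Then $\max T(A)\le i+1$, and $A\notin Q$ gives $\max T(A)\le i-1<\min T'(B)$.

*Neither in $Q$.* Nothing changes.

So $T'$ is a filling. The letters $i,i+1$ occur in $T'$ exactly where they occur in $F$, and all other letters are where they were in $T$.

**Step 3: conclusion.** In the first case of Step 2 we saw that $T(A)$ has no element $>i+1$ and $T(B)$ none $<i$. So $\max(T(A)\cap\{i,i+1\})=\max T(A)\le\min T(B)=\min(T(B)\cap\{i,i+1\})$. Thus $b\mapsto T(b)\cap\{i,i+1\}$ is itself a two-letter filling of $Q$, and $(r_i(T),r_{i+1}(T))\in R(Q)$ by Lemma 1 (with the letters $i,i+1$ in place of $1,2$). Conversely, given $(\rho,\sigma)\in R(Q)$, Lemma 1 provides an $F$ with this content, and Step 2 gives $T'$. Its only possibly new entries are $i,i+1$, so it has entries in $[k]$ if $T$ does and $k\ge i+1$. $\square$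

The lemma has three consequences: symmetry, the unit move that failed in Section 4, and a normal form.

**Lemma 3.** (a) $S$ is invariant under permutations of coordinates. (b) If $\alpha\in S$ and $\alpha_i>\alpha_j$, then $\alpha-e_i+e_j\in S$.

*Proof.* (a) $R(Q)$ is symmetric, so by Lemma 2 we may exchange $r_i$ and $r_{i+1}$ for any $i<n$. Adjacent transpositions generate all permutations. (b) By (a) we may permute the coordinates so that $j=i+1$, and permute back afterwards. Let $T$ have content $\alpha$, let $Q$ be as in Lemma 2, and put $(\rho,\sigma)=(\alpha_i,\alpha_{i+1})\in R(Q)$. Then $(\rho-1,\sigma+1)$ has the same sum, $\rho-1\ge0$, and $\sigma+1\le\rho\le m(Q)$. So it is in $R(Q)$, and Lemma 2 gives a filling with content $\alpha-e_i+e_{i+1}$. $\square$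

**Lemma 4.** If $P$ has a filling with entries in $[k]$ and $|r|=d$, then it has one in which moreover every column contains $1$.

*Proof.* There are finitely many fillings with entries in $[k]$ and $|r|=d$; choose $T$ among them with lexicographically largest content. For $i<k$ let $Q$ be as in Lemma 2. As $(r_i,r_{i+1})\in R(Q)$, also $(m(Q),\,r_i+r_{i+1}-m(Q))\in R(Q)$: the sum is the same, and the second entry is between $0$ and $m(Q)$ because $m(Q)\le r_i+r_{i+1}\le2m(Q)$. Lemma 2 realizes this pair with the other $r_j$ unchanged. So by maximality $r_i=m(Q)$: every column that contains $i$ or $i+1$ contains $i$. In particular, every column containing $i+1$ contains $i$, for all $i<k$. Every column contains some letter, hence contains $1$. $\square$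

## 7. The maximal total content with $k$ letters is $\nu_1+\dots+\nu_k$

Now the peeling enters. Let
$$f_P(k)=\max\{|r(T)|:\ T\text{ a filling of }P\text{ with entries in }[k]\}\qquad(k\ge1).$$
Clearly $f_P(1)=m(P)$.

**Lemma 5.** (a) *(Lifting)* Let $k\ge2$. If $P'$ has a filling with entries in $[k-1]$ and content $(\beta_1,\dots,\beta_{k-1})$, then $P$ has a filling with content $(m(P),\beta_1,\dots,\beta_{k-1})$.
(b) $f_P(k)=m(P)+f_{P'}(k-1)$ for $k\ge2$. Hence $f_P(k)=\nu_1+\dots+\nu_k$ for all $k\ge1$.
(c) $D(P)=m(P')$.

**Proof of (a): put a $1$ on every top.** This gives the lower bound in (b), and later the extreme contents. Raise all entries of the filling of $P'$ by 1 to get $T_2$, with entries in $\{2,\dots,k\}$. Define $T=\{1\}$ on removed boxes, $T=T_2\cup\{1\}$ on the rightmost top of $P$ in each row that has tops, and $T=T_2$ on the remaining boxes. We check the condition for $A$ immediately to the left of or above $B$.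

- If $A$ is removed, then $T(A)=\{1\}$ and the condition holds.
- If $B$ is removed, then so is $A$, since the removed set is an order ideal.
- If $B$ is the rightmost top of its row, nothing lies above it, so $A$ is to its left. By (F1) $A$ is a top, and it is not rightmost, so it is removed.
- Otherwise $A,B\in P'$ and $T(B)=T_2(B)$. Adding a 1 to a nonempty set of integers $\ge2$ does not change the maximum, so $\max T(A)=\max T_2(A)\le\min T_2(B)=\min T(B)$.

So $T$ is a filling. Every top of $P$ contains 1, so $r_1(T)=m(P)$. The letters $\ge2$ occur in the same columns as in $T_2$.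

For example, let $P$ be the shape of Example 1. Then $P_2=\{(1,4),(2,1),(2,2),(2,3)\}$ has the filling with $\{1,2\}$ in $(1,4)$ and $\{1\},\{1\},\{1,2\}$ in row 2, of content $(4,2)$. Lifting gives row 1 equal to $\{1\},\{1\},\{1,2,3\}$ and row 2 equal to $\{1,2\},\{2\},\{2,3\}$, of content $(4,4,2)$ and total $10=f(3)$.

**Proof of (b): peel off the $1$s.** The inequality "$\ge$" follows from (a). For "$\le$" we want to turn an optimal filling of $P$ into a filling of $P'$ with letters $2,\dots,k$ that has lost only the $1$s. By Lemma 4, take $T$ with entries in $[k]$, $|r(T)|=f_P(k)$, and 1 in every column.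

Every top contains 1: a box above a box containing 1 equals $\{1\}$ by (1). Let $(r,c)$ be a top that is not rightmost in its row. By (F1), $(r,c+1)$ is a top, so it contains 1, and $\max T(r,c)\le1$. Thus $T=\{1\}$ on all removed boxes.

A box that is not removed may equal $\{1\}$ as well, so we cannot simply delete the $1$s. Put $\varphi(b)=\{2\}$ if $T(b)=\{1\}$, and $\varphi(b)=T(b)\setminus\{1\}$ otherwise. This is a filling with entries in $\{2,\dots,k\}$. To see it, let $A$ be immediately to the left of or above $B$. If $\min T(B)=1$, then $T(A)=\{1\}$, so $\varphi(A)=\{2\}$, while $\min\varphi(B)\ge2$. If $\min T(B)\ge2$, then $\varphi(B)=T(B)$ and $\max\varphi(A)\le\max(2,\max T(A))\le\min T(B)$.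

Restrict $\varphi$ to $P'$. Each $j\ge2$ in $S_c(T)$ lies in a box that is not removed, so $S_c(\varphi|_{P'})\supseteq S_c(T)\setminus\{1\}$. Lowering the entries by 1 gives a filling of $P'$ with entries in $[k-1]$, and
$$f_{P'}(k-1)\ge|r(T)|-m(P)=f_P(k)-m(P).$$

Iterating the recursion down to $f_{P_k}(1)=m(P_k)=\nu_k$ gives $f_P(k)=\nu_1+\dots+\nu_k$.

**Proof of (c): compare two computations of $f_P(2)$.** By Lemma 1, $f_P(2)=m(P)+D(P)$: the pair $(m(P),D(P))$ is in $R(P)$ since $D(P)\le m(P)$. By (b), $f_P(2)=m(P)+f_{P'}(1)=m(P)+m(P')$. $\square$

One can also see (c) directly. Columns of height $\ge2$ survive in $P'$. If $c$ is the last column of a block in row $r$, then $(r,c)$ is the rightmost top in row $r$: if $(r,c+1)\in P$ were a top, it would also be a bottom by (F2), and $c+1$ would belong to the block. So exactly one column of each block survives.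

From now on $f_P=f$, the function in Theorem A.

## 8. Extreme contents and the proof of Theorem A

For each total $d$ we need one content that dominates all others of this total.

**Lemma 6.** For $m\le d\le f(n)$ let $\nu^{(d)}\in\mathbb Z^n_{\ge0}$ be the vector with partial sums $\min(f(t),d)$, $1\le t\le n$. That is, $\nu^{(d)}=(\nu_1,\dots,\nu_{j-1},e,0,\dots,0)$ with $0\le e\le\nu_j$. Then $\nu^{(d)}\in S$.

*Proof.* For $d=m=f(1)$ the vector is $(m,0,\dots,0)$; put $\{1\}$ in every box. Otherwise let $2\le j\le n$ with $f(j-1)<d\le f(j)$, and $e=d-f(j-1)\in[1,\nu_j]$. By Lemma 5(c) applied to $P_{j-1}$, we have $D(P_{j-1})=m(P_j)=\nu_j$. So $(\nu_{j-1},e)\in R(P_{j-1})$: the first entry is $m(P_{j-1})$, and $e\le\nu_j\le\nu_{j-1}$, so $e\le D(P_{j-1})$ and $e\le m(P_{j-1})$. By Lemma 1, $P_{j-1}$ has a filling with content $(\nu_{j-1},e)$. Lift it $j-2$ times by Lemma 5(a), through $P_{j-2},\dots,P_1=P$. The content becomes $(\nu_1,\dots,\nu_{j-1},e)$, with entries in $[j]\subseteq[n]$. $\square$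

**Proof of Theorem A, step 1: the inequalities hold on $S$.** This is the inclusion "$\subseteq$" in (2). Let $\alpha=r(T)\in S$. Every column contains a letter, so $|\alpha|\ge m$. By Lemma 3(a) it suffices to treat $A=[k]$. We truncate $T$ to the letters $1,\dots,k$ without losing any of them: put $T'(b)=T(b)\cap[k]$ if this is nonempty, and $T'(b)=\{k\}$ otherwise.

This is a filling. Let $X$ be immediately to the left of or above $Y$. If $T(X)\cap[k]=\emptyset$, then $\min T(Y)\ge\max T(X)>k$, and both boxes become $\{k\}$. If only $T(Y)\cap[k]$ is empty, the condition holds because $\max T'(X)\le k$. If both intersections are nonempty, then $\max T'(X)\le\max T(X)\le\min T(Y)=\min T'(Y)$. For $i\le k$ we have $r_i(T')\ge r_i(T)$, so $\sum_{i\le k}\alpha_i\le|r(T')|\le f_P(k)=f(k)$.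

**Step 2: reduction to a decreasing vector.** For "$\supseteq$", let $\alpha$ satisfy the right side of (2). That side is symmetric in the coordinates, and so is $S$ by Lemma 3(a). So we may replace $\alpha$ by its weakly decreasing rearrangement $\beta$. Put $d=|\beta|$. Then $m\le d\le f(n)$ (take $A=[n]$), and for every $t$ the $t$-th partial sum of $\beta$ is at most $\min(f(t),d)$, which is the $t$-th partial sum of $\gamma:=\nu^{(d)}$. By Lemma 6, $\gamma\in S$.

**Step 3: unit moves from $\gamma$ to $\beta$.** We show: *if $\beta$ is weakly decreasing, $\gamma\in S$, $|\gamma|=|\beta|$, and $\sum_{l\le t}\gamma_l\ge\sum_{l\le t}\beta_l$ for all $t$, then $\beta\in S$.* Use induction on the nonnegative integer $\sum_t\sum_{l\le t}(\gamma_l-\beta_l)$. If it is $0$, all partial sums agree and $\gamma=\beta$.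

Otherwise let $i$ be the first index with $\gamma_i\ne\beta_i$. By the inequality for $t=i$, $\gamma_i>\beta_i$. Let $j>i$ be minimal such that the $j$-th partial sums agree; it exists because $|\gamma|=|\beta|$. The $(j-1)$-st partial sum of $\gamma$ is strictly larger than that of $\beta$, so $\gamma_j<\beta_j$. Since $\beta$ is weakly decreasing,
$$\gamma_i>\beta_i\ge\beta_j>\gamma_j .$$
By Lemma 3(b), $\gamma-e_i+e_j\in S$. Its partial sums are those of $\gamma$, lowered by 1 exactly for $i\le t<j$, where the inequality was strict. So the hypotheses persist ($\gamma$ is not required to be decreasing), and the induction quantity drops. Hence $\beta\in S$, which proves (2). With the remark after Theorem A, SNP follows. $\blacksquare$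

So the problem is answered: $G_{\lambda/\mu}(\mathbf x_n;\mathbf 1;\mathbf 1)$ has SNP for all skew shapes and all $n\ge1$.

## 9. Vertices, homogeneous components, and positive parameters

**Theorem B.** Let $P=\lambda/\mu$ be nonempty, $n\ge1$, with $\nu_i,f,m$ as above.

1. $\mathrm{Newton}(G_P(\mathbf x_n;\mathbf 1;\mathbf 1))=\{x\in\mathbb R^n_{\ge0}:\sum x_i\ge m,\ \sum_{i\in A}x_i\le f(|A|)\ \text{for all }\emptyset\ne A\subseteq[n]\}$. Its vertices are exactly the distinct permutations of $(\nu_1,\dots,\nu_j,0,\dots,0)$, $1\le j\le n$.
2. The degree-$d$ homogeneous component is nonzero if and only if $m\le d\le f(n)$. It then has SNP, and its Newton polytope is the permutohedron spanned by the permutations of $\nu^{(d)}$.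
3. Items 1, 2 and SNP hold verbatim for $G_P(\mathbf x_n;\mathbf t;\mathbf w)$ with arbitrary positive real values of all $t_i,w_i$.
4. (Classification.) Let $d=d(P)$ be the maximal size of an antichain of boxes of $P$. Then $\nu_i\ge d$ for all $i$ and $\nu_i=d$ for $i>d$. Put $\rho_i=\nu_i-i+1$ $(1\le i\le d)$. Then $\rho=\rho(P)$ is a strict partition with $d$ parts, and $S_n(P)=S_n(\rho)$ for all $n$. If $\rho$ is itself a strict partition, then $\rho(\rho)=\rho$. Hence two skew shapes $P,\tilde P$ have the same supports for all $n$ if and only if $\rho(P)=\rho(\tilde P)$, and the supports occurring are classified bijectively by nonempty strict partitions.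

For items 1 and 2 recall that $x\in\mathbb R^n$ is *majorized* by $y\in\mathbb R^n$ if $\sum x_i=\sum y_i$ and, for every $A$, $\sum_{i\in A}x_i$ is at most the sum of the $|A|$ largest entries of $y$. Rado's theorem (R. Rado, *An inequality*, J. London Math. Soc. 27 (1952)) says that the vectors majorized by $y$ are exactly the convex combinations of the permutations of $y$. For example, $(2,2)$ is majorized by $(3,1)$ and is the midpoint of $(3,1)$ and $(1,3)$. The polytope spanned by the permutations of $y$ is the permutohedron of $y$.

**Item 1, step 1: the inequalities cut out the hull.** Call the right side $\Pi$. By Theorem A, $\mathrm{conv}(S)\subseteq\Pi$. Conversely let $x\in\Pi$, and let $\delta=\sum x_i$, a real number in $[m,f(n)]$. Let $\nu^{(\delta)}$ have partial sums $\min(f(t),\delta)$. As in Lemma 6 it has the form $(\nu_1,\dots,\nu_{j-1},e,0,\dots,0)$ with $0\le e\le\nu_j$ and $j\ge2$, or it is $(\nu_1,0,\dots,0)$ (if $\delta=m$). In particular it is weakly decreasing. For every $A$ we have $\sum_{i\in A}x_i\le f(|A|)$, and $\sum_{i\in A}x_i\le\delta$ because $x\ge0$. So $x$ is majorized by $\nu^{(\delta)}$, and by Rado's theorem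 $x$ is a convex combination of permutations of $\nu^{(\delta)}$.

Put $\nu^{[j]}=(\nu_1,\dots,\nu_j,0,\dots,0)$. Either $\nu^{(\delta)}=\nu^{[1]}$, or
$$\nu^{(\delta)}=\Big(1-\frac e{\nu_j}\Big)\nu^{[j-1]}+\frac e{\nu_j}\,\nu^{[j]}\qquad\text{with }j\ge2 .$$
So $x$ is a convex combination of permutations of the $\nu^{[j]}$, $1\le j\le n$. These lie in $S$, since $\nu^{[j]}=\nu^{(f(j))}\in S$ by Lemma 6 and $S$ is symmetric. Hence $\Pi=\mathrm{conv}(S)$, and $\Pi$ is spanned by the permutations of the $\nu^{[j]}$.

**Item 1, step 2: all of these are vertices.** It suffices to find, for each $j$, a linear functional that is maximized on the spanning set only at $\nu^{[j]}$; by symmetry all permutations are then vertices too. Take $w_1>\dots>w_j>0>w_{j+1}>\dots>w_n$. Fix $l$. The weights are distinct and decreasing and $\nu^{[l]}$ is weakly decreasing, so by the rearrangement inequality $\nu^{[l]}$ is the unique maximizer of $w\cdot x$ among the permutations of $\nu^{[l]}$. Next, $w\cdot\nu^{[l]}=\sum_{i\le l}w_i\nu_i$, and all $\nu_i>0$. So this is strictly increasing in $l$ up to $l=j$ and strictly decreasing from there on. The unique maximum is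 at $l=j$.

**Item 2.** The aim is to read off the part of $S$ of total $d$. By (2), every $\alpha\in S$ has $m\le|\alpha|\le f(n)$, and by Lemma 6 each $d$ in this range occurs. For such $d$, a vector $\alpha\in\mathbb Z^n_{\ge0}$ with $|\alpha|=d$ is in $S$ if and only if $\sum_{i\in A}\alpha_i\le f(|A|)$ for all $A$. Since these sums are at most $d$ anyway, this holds if and only if $\alpha$ is majorized by $\nu^{(d)}$. By Rado's theorem these $\alpha$ are exactly the lattice points of the permutohedron of $\nu^{(d)}$ (all its points have nonnegative coordinates). The permutations of $\nu^{(d)}$, which span it, lie in $S$. So the permutohedron is the Newton polytope of the degree-$d$ component, and all its lattice points are exponents.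

**Item 3.** With positive real $t_i,w_i$, each filling $T$ contributes its monomial $\mathbf x^{\mathrm{ircont}(T)}$ with a positive coefficient. So the set of exponents is still $S$, and nothing changes.

For the row of three boxes and $n=2$, item 1 gives the permutations of $(3,0)$ and $(3,1)$, the four vertices found in Section 3.

## 10. Antichains and the classification of supports by strict partitions

We prove item 4. Two boxes are incomparable if and only if one is strictly above and strictly to the right of the other. So in an antichain the rows are distinct, the columns are distinct, and the row number decreases as the column number increases. A *strict partition* is one with distinct parts; we also regard it as a straight shape.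

For the shape of Example 1, $\nu=(4,4,2,2,\dots)$ and $d=2$ (there are two rows, and $(1,4),(2,1)$ is an antichain), so $\rho=(4,3)$. For the square and for the two separated boxes, $\nu=(2,2,\dots)$ and $d=2$, so $\rho=(2,1)$ in both cases. This fits with Section 3.

**Step 1: $\nu_i\ge d$ for all $i$.** It suffices to show $d(P')\ge d(P)$. Then $d(P_i)\ge d$, and $\nu_i=m(P_i)\ge d(P_i)\ge d$ because the elements of an antichain lie in distinct columns.

Let $A$ be an antichain of $P$. Replace each removed box $(r,c)\in A$ by the rightmost top $(r,c^*)$ of its row, so $c^*>c$, and leave the other boxes of $A$ alone. The new boxes are in $P'$. Consider two elements $(r,c),(r',c')\in A$ with $r'<r$; then $c'>c$. We must see that the new column in row $r'$ is still strictly to the right of the new column in row $r$. Columns only move right, so the new column in row $r'$ is $\ge c'$. If $(r,c)$ was not replaced, we are done, as $c'>c$. If it was replaced, suppose $c'\le c^*$. By (F1), the box $(r,c')$, which lies in row $r$ between $c$ and $c^*$, is a top. This contradicts $(r',c')\in P$ with $r'<r$. So $c'>c^*$, and again we are done. The new set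 is an antichain of $P'$ of the same size.

**Step 2: two tops of $P_i$ in one row force an antichain of size $i$ in $P$.** This prepares the upper bound. Suppose two tops of $P_i$ lie in the same row. By (F1) there are adjacent tops $(r,c),(r,c+1)$ of $P_i$. Let $i\ge2$. Passing from $P_{i-1}$ to $P_i$, the top of a column that survives either stays or moves down by one.

Suppose $(r,c+1)$ were already a top of $P_{i-1}$. It was not removed, so it was the rightmost top in its row. The box $(r,c)$ is in $P_{i-1}$ and by (F1) is a top of $P_{i-1}$, not the rightmost one. So it was removed, contradicting $(r,c)\in P_i$. Hence $(r-1,c+1)$ was the top of column $c+1$ in $P_{i-1}$ and was removed. So it was not the rightmost top in its row, and by (F1) $(r-1,c+2)$ is a top of $P_{i-1}$.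

Thus $(r-1,c+1),(r-1,c+2)$ are adjacent tops of $P_{i-1}$, and we can repeat the argument until we reach $P_1$. The left members of the pairs are
$$(r,c),\ (r-1,c+1),\ \dots,\ (r-i+1,c+i-1),$$
all in $P$, and they form an antichain of size $i$.

**Step 3: $\nu_i=d$ for $i>d$.** Let $i>d$. By Step 2, the tops of $P_i$ lie in distinct rows. Tops weakly rise from left to right, hence here they strictly rise, and they form an antichain of $P_i\subseteq P$. There is one top per column, so $\nu_i=m(P_i)\le d$. With Step 1, $\nu_i=d$.

**Step 4: $\rho$ is a strict partition with $d$ parts.** For $1\le i<d$ we have $\rho_i-\rho_{i+1}=\nu_i-\nu_{i+1}+1\ge1$. Also $\rho_d=\nu_d-d+1\ge1$ by Step 1.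

**Step 5: the peeling of a strict partition.** This shows $\rho(\rho)=\rho$. Let $\rho$ be any strict partition with $d\ge1$ parts, as a straight shape, and let $\rho_{(j)}$ be its $j$-th derived shape, with $\rho_{(1)}=\rho$. We claim that for $1\le j\le d+1$, the shape $\rho_{(j)}$ consists of the single boxes $(i,\rho_i)$ for $i<j$ and the full rows $i=j,\dots,d$. This is true for $j=1$. Suppose it holds for some $j\le d$. The rows $\ge j$ occupy the columns $1,\dots,\rho_j$, with all tops in row $j$. Since $\rho_1>\dots>\rho_{j-1}>\rho_j$, the boxes $(i,\rho_i)$ with $i<j$ are alone in their columns, and each is the only top in its row. So exactly $(j,1),\dots,(j,\rho_j-1)$ are removed, and the claim holds for $j+1$.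

Counting columns, the $\nu$-sequence of $\rho$ is
$$\nu_j=j-1+\rho_j\quad(1\le j\le d).\tag{4}$$
The shape $\rho_{(d+1)}$ has one box in each of $d$ rows, in distinct columns. So it equals its own derived shape, and $\nu_j=d$ for $j>d$. The maximal antichain size of $\rho$ is $d$: it is at most $d$ because there are $d$ rows, and the boxes $(i,\rho_i)$ form an antichain. So the parts of $\rho(\rho)$ are $\nu_j-j+1=\rho_j$ for $1\le j\le d$, that is, $\rho(\rho)=\rho$.

**Step 6: the classification.** For a general $P$, formula (4) and Step 3 show that the shape $\rho(P)$ has the same $\nu$-sequence as $P$. By Theorem A, in which $m=\nu_1$ and $f$ depend only on $\nu$, we get $S_n(P)=S_n(\rho(P))$ for all $n$. In particular, $\rho(P)=\rho(\tilde P)$ implies that $P$ and $\tilde P$ have the same supports for all $n$. Conversely, the supports determine $f(k)=\max_{\alpha\in S_k}|\alpha|$ for all $k\ge1$, hence $\nu$, hence $d=\lim_i\nu_i$, and hence $\rho$. Finally, every nonempty strict partition occurs as $\rho(P)$, namely for $P=\rho$ itself. So the supports that occur correspond bijectively to the nonempty strict partitions. $\blacksquare$
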